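\title{Spectrum maximizing products are generically unique up to isospectrality}

\begin{abstract}
A product of matrices from a finite family is spectrum maximizing if its spectral radius, normalized by its length, equals the joint spectral radius of the family. We prove that for all pairs of real $2\times2$ matrices outside a countable union of proper algebraic sets, any two spectrum maximizing products given by primitive words are isospectral: their characteristic polynomials agree identically in the matrices. The same holds for finite families of real or complex $d\times d$ matrices for every $d\ge2$, and the set of families where it fails has Hausdorff codimension exactly one. The combinatorial core of the proof is that the trace of a word in $2\times2$ matrices determines the cyclic autocorrelations of its letters, and hence its periods.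
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Spectrum maximizing products}
For a bounded set $\mathcal A$ of $d\times d$ matrices, the \emph{joint spectral radius} is
\[
\operatorname{JSR}(\mathcal A)=\lim_{k\to\infty}\ \sup_{\Pi\in\mathcal A^{*k}}\|\Pi\|^{1/k},
\]
where $\mathcal A^{*k}$ is the set of all products of $k$ elements of $\mathcal A$ and $\|\cdot\|$ is an operator norm. The limit exists because the suprema form a submultiplicative sequence, and it does not depend on the norm. It is the fastest exponential growth rate of long products; for a single matrix it is the spectral radius $\rho$, by Gelfand's formula.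

We deal with finite families. Let $X=\{x_1,\dots,x_m\}$ be an alphabet, written $\{a,b\}$ when $m=2$. A \emph{word} is a nonempty finite sequence of letters, $|w|$ is its length and $|w|_x$ is the number of occurrences of the letter $x$. For a tuple $\mathbf A=(A_1,\dots,A_m)$ of $d\times d$ matrices, $w(\mathbf A)$ is the product obtained by substituting $A_i$ for $x_i$, and $\operatorname{JSR}(\mathbf A)=\operatorname{JSR}(\{A_1,\dots,A_m\})$. For every word $w$ and every operator norm,
\begin{equation}\label{eq:bounds}
\rho(w(\mathbf A))^{1/|w|}\ \le\ \operatorname{JSR}(\mathbf A)\ \le\ \max_i\|A_i\| .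
\end{equation}
The upper bound is submultiplicativity. For the lower bound, $\rho(w(\mathbf A))^k\le\|w(\mathbf A)^k\|$, and $w(\mathbf A)^k$ is a product of $k|w|$ factors; take roots of order $k|w|$ and let $k\to\infty$.

A word $w$ is a \emph{spectrum maximizing product} (SMP) of $\mathbf A$ if the lower bound is attained, that is, if $\rho(w(\mathbf A))^{1/|w|}=\operatorname{JSR}(\mathbf A)$. An SMP is a periodic way of multiplying that achieves the fastest growth. It is never literally unique: powers of an SMP are SMPs because $\rho(M^k)=\rho(M)^k$, and cyclic permutations of an SMP are SMPs because $MM'$ and $M'M$ have the same characteristic polynomial. A word is \emph{primitive} if it is not a proper power of a shorter word. Every word is a power of a primitive word, which is an SMP if and only if the word is, so SMPs are represented by primitive words, taken up to cyclic permutation.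

Scalars show what to expect. For real numbers $A,B$ we have $\operatorname{JSR}(A,B)=\max(|A|,|B|)$, and $|w(A,B)|^{1/|w|}$ is a weighted geometric mean of $|A|$ and $|B|$. If $|A|>|B|$, the only primitive SMP is $a$. If $|A|=|B|$, every word is an SMP. A tie between two candidates costs one equation, here $A^2=B^2$. For matrices, however, some ties cost nothing.

\subsection{Isospectral words}
Write $\chi_M(t)=\det(tI-M)$. Two words $u,v$ are \emph{$d$-isospectral} if $\chi_{u(\mathbf A)}=\chi_{v(\mathbf A)}$ for every tuple $\mathbf A$ of complex $d\times d$ matrices. These are polynomial identities in the entries, so it is enough to test them on real tuples, or on a nonempty open set of real tuples. For $d=2$ the set of eigenvalues determines the multiplicities, so $2$-isospectral means that $u(\mathbf A)$ and $v(\mathbf A)$ always have the same spectrum. Isospectral words have the same length (substitute $2I$ for every letter) and the same spectral radius, so at each tuple either both are SMPs or neither is. Cyclic permutations of a word are $d$-isospectral to it. For $2\times 2$ matrices there are further coincidences.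

\begin{example}\label{ex:reversal}
A word $w$ in two letters is $2$-isospectral to its reversal $w^{\mathrm{rev}}$. The determinants agree because the letter counts do. For the traces, let $(A,B)$ be close to the pair formed by $\operatorname{diag}(1,2)$ and $\left(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\right)$. In an eigenbasis of $A$ close to the standard basis, $A$ is diagonal and the off-diagonal entries $b_{12},b_{21}$ of $B$ are positive. Conjugation by $\operatorname{diag}(1,s)$ keeps $A$ and turns these entries into $sb_{12}$ and $b_{21}/s$, which are equal for $s=(b_{21}/b_{12})^{1/2}$. So the pair is simultaneously similar to a pair of symmetric matrices, for which $w(A,B)^T=w^{\mathrm{rev}}(A,B)$. The traces thus agree on an open set, hence everywhere. The primitive word $aababb$ is not a cyclic permutation of its reversal $bbabaa$: read cyclically, the block $aa$ is followed by $ba$ in the first word and by $bb$ in the second.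
\end{example}

Thus every pair for which $aababb$ is an SMP has a second SMP that is not a cyclic permutation of it, and no condition on the matrices separates the two. The form of uniqueness that survives such coincidences is uniqueness up to isospectrality. The following question comes from the paper of Bochi and Laskawiec~\cite{BL}.

\begin{quote}
\emph{Is it true that for Lebesgue almost every pair $(A,B)$ of real $2\times2$ matrices, all primitive SMPs, if they exist, are $2$-isospectral to one another?}
\end{quote}

\subsection{Results}
The answer is yes. A \emph{proper algebraic subset} of $\mathbb R^n$ is the zero set of a nonzero real polynomial.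

\begin{theorem}\label{thm:pairs}
There is a countable union $E$ of proper algebraic subsets of $M_2(\mathbb R)^2\cong\mathbb R^8$, in particular a Lebesgue null set, such that for every $(A,B)\notin E$ all primitive SMPs of $(A,B)$ are $2$-isospectral to one another.
\end{theorem}

The result extends to all dimensions $d\ge2$. Write a word of length $n$ as $w=w[0]\cdots w[n-1]$, with positions read modulo $n$. The \emph{cyclic autocorrelation} of the letter $x$ in $w$ is
\[
R_{w,x}(k)=\#\{\,i\in\mathbb Z/n:\ w[i]=w[i+k]=x\,\},\qquad k\in\mathbb Z/n .
\]
For $K\in\{\mathbb R,\mathbb C\}$ let $\mathcal M_K=M_d(K)^m$, viewed as a real vector space.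

\begin{theorem}\label{thm:general}
Let $K\in\{\mathbb R,\mathbb C\}$, $d\ge2$ and $m\ge2$.
\begin{enumerate}
\item[(a)] There is a countable union $E$ of proper real algebraic subsets of $\mathcal M_K$ such that for every tuple outside $E$ all primitive SMPs are $d$-isospectral to one another.
\item[(b)] For a tuple outside $E$, the set of primitive SMPs is empty or is exactly one $d$-isospectrality class. This class is finite and consists of primitive words with the same length, the same letter counts and the same cyclic autocorrelations $R_{w,x}$.
\item[(c)] The set of tuples having two primitive SMPs that are not $d$-isospectral has Hausdorff dimension exactly $\dim_{\mathbb R}\mathcal M_K-1$. So the codimension in (a) is optimal.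
\end{enumerate}
\end{theorem}

\subsection{Three obstacles}\label{sub:obstacles}
There are countably many pairs of words, so it suffices to fix primitive words $u,v$ that are not isospectral and to trap the tuples for which both are SMPs in finitely many proper algebraic sets. To compare words of different lengths, we put throughout the paper
\[
N=|u|\,|v|,\qquad \hat u=u^{|v|},\qquad \hat v=v^{|u|} .
\]
Both $\hat u$ and $\hat v$ have length $N$, and if $u$ and $v$ are SMPs of $\mathbf A$, then
\begin{equation}\label{eq:tie}
\rho(\hat u(\mathbf A))=\rho(\hat v(\mathbf A))=J^N,\qquad J=\operatorname{JSR}(\mathbf A).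
\end{equation}
One expects the first equality to be a nontrivial equation. Three things stand in the way.

\emph{Moduli.} The spectral radius is the modulus of an eigenvalue, and this can make the equation trivial on an open set.

\begin{example}\label{ex:rotation}
Let $u=ab$ and $v=aabb$, and let $A,B$ be close to the plane rotation by $\pi/8$. Then $AB$ and $A^2B^2$ are close to the rotations by $\pi/4$ and $\pi/2$, so their eigenvalues are non-real. A real $2\times2$ matrix with non-real eigenvalues has $\rho^2=\det$. Hence $\rho(AB)^{1/2}=(\det A\det B)^{1/4}=\rho(A^2B^2)^{1/4}$ on an open set of pairs, although $u$ and $v$ are primitive and have different lengths.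
\end{example}

For real $2\times2$ matrices, then, we must use that the common value is the joint spectral radius. This is done in Lemma~\ref{lem:det}. In all other cases, $J^{2N}$ is an eigenvalue of the square, the exterior square, or a tensor product with the conjugate matrix, and a resultant turns \eqref{eq:tie} into a polynomial equation.

\emph{One eigenvalue.} If this resultant vanishes identically, the two matrices always share one eigenvalue, and we need them to share all. For $d=2$ the determinant carries the equality from one eigenvalue to the other (Lemma~\ref{lem:res2}). For general $d$ we show that the characteristic polynomials are irreducible (Section~\ref{sec:irr}).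

\emph{Lengths.} The previous steps show that $\hat u$ and $\hat v$ are isospectral, and we need this for $u$ and $v$. A priori, powers of primitive words of different lengths could be isospectral. Section~\ref{sec:auto} excludes this: the trace of a word determines its periods.

Sections~\ref{sec:tools}--\ref{sec:two} give a complete proof of Theorem~\ref{thm:pairs}, and of Theorem~\ref{thm:general}(a) for $K=\mathbb R$, $d=2$. The remaining cases and part (b) are in Sections~\ref{sec:irr} and~\ref{sec:higher}, and part (c) is in Section~\ref{sec:codim}.

\section{Polynomials, resultants and a base point}\label{sec:tools}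

We write $\chi_w$, $\operatorname{tr}w$, $\det w$ for the polynomials $\chi_{w(\mathbf A)}$, $\operatorname{tr}w(\mathbf A)$, $\det w(\mathbf A)$ in the entries of $\mathbf A$, and $\equiv$ for an identity between such polynomials. Eigenvalues are listed with multiplicity. The following facts are used repeatedly.

\begin{enumerate}
\item[(F1)] A polynomial on $\mathbb C^n$ that vanishes on a nonempty open subset of $\mathbb R^n$ is zero. If $f$ is a nonzero polynomial with complex coefficients, its zero set in $\mathbb R^n$ is the zero set of the nonzero real polynomial $|f|^2$, hence a proper algebraic subset.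
\item[(F2)] A countable union of proper algebraic subsets of $\mathbb R^n$ has Hausdorff dimension at most $n-1$, so it is Lebesgue null. Indeed, let $f\ne0$ and $f(\xi)=0$. Take a partial derivative of $f$ of least order that does not vanish at $\xi$; it has the form $\partial_ig$, where $g$ is a partial derivative of $f$ (possibly $f$ itself) with $g(\xi)=0$. So the zero set of $f$ is covered by the finitely many smooth hypersurfaces $\{g=0,\ \nabla g\ne0\}$. A nonempty smooth hypersurface has Hausdorff dimension $n-1$, and the dimension of a countable union is the supremum of the dimensions.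
\item[(F3)] If $M$ has eigenvalues $\lambda_1,\dots,\lambda_d$ and $M'$ has eigenvalues $\lambda'_1,\dots,\lambda'_d$, then $M^r$ has eigenvalues $\lambda_i^r$, the exterior square $\wedge^2M$ (the matrix of $2\times2$ minors of $M$) has eigenvalues $\lambda_i\lambda_j$ for $i<j$, and $M\otimes M'$ has eigenvalues $\lambda_i\lambda'_j$. Both $\wedge^2$ and $\otimes$ are multiplicative.
\item[(F4)] For monic polynomials $f,g$ in $t$ with roots $\alpha_i$ and $\beta_j$, the resultant is $\operatorname{Res}(f,g)=\prod_{i,j}(\alpha_i-\beta_j)$. It is a polynomial with integer coefficients in the coefficients of $f$ and $g$. If these lie in the ring $\mathbb C[V]$ of polynomials on a vector space $V$, then $\operatorname{Res}(f,g)\in\mathbb C[V]$; it vanishes at a point if and only if the specialized polynomials have a common root, and it vanishes identically if and only if $f$ and $g$ have a common factor of positive degree over the field $\mathbb C(V)$ of rational functions.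
\end{enumerate}

By (F1), identities may be tested on any open set of real tuples, and we choose one on which all eigenvalues are positive and can be labeled. Let $p_1<\dots<p_d$ be the first $d$ primes, $\Delta=\operatorname{diag}(p_1,\dots,p_d)$, and let $\mathbf A^\circ=(\Delta,\dots,\Delta)\in\mathcal M_{\mathbb R}$ be the \emph{base point}. There, every word of length $n$ equals $\Delta^n$.

\begin{lemma}\label{lem:base}
Let $w$ be a word of length $n$ and let $0<\delta<1/2$. There is a ball around $\mathbf A^\circ$ in $\mathcal M_{\mathbb R}$ on which the eigenvalues of $w(\mathbf A)$ are real numbers $0<\lambda_1<\dots<\lambda_d$ with $|\lambda_i-p_i^n|<\delta$.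
\end{lemma}

\begin{proof}
The intervals $(p_i^n-\delta,p_i^n+\delta)$ are disjoint and lie in $(0,\infty)$. At $\mathbf A^\circ$ the polynomial $\chi_w=\prod_i(t-p_i^n)$ has opposite signs at the two ends of each interval. This persists near $\mathbf A^\circ$, so each of the $d$ intervals contains a root.
\end{proof}

\begin{lemma}\label{lem:roots}
If $u,v$ are words and $\chi_{u^r}\equiv\chi_{v^r}$ for some $r\ge1$, then $\chi_u\equiv\chi_v$.
\end{lemma}

\begin{proof}
On a small ball around $\mathbf A^\circ$ the eigenvalues of $u(\mathbf A)$ and $v(\mathbf A)$ are positive, and the two lists of their $r$-th powers agree up to order by (F3). Since $\lambda\mapsto\lambda^r$ is injective on $(0,\infty)$, the two lists of eigenvalues agree. So $\chi_u=\chi_v$ on the ball, and (F1) applies.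
\end{proof}

\section{Traces determine cyclic autocorrelations}\label{sec:auto}

The smallest instance of the problem of lengths is this: can the trace tell the square $abab$ from the primitive word $aabb$? Commuting matrices see only letter counts, so we perturb a commuting pair. Let
\[
D=\begin{pmatrix}z&0\\0&z^{-1}\end{pmatrix}\quad(z\in\mathbb R\setminus\{0\}),\qquad P=\begin{pmatrix}0&1\\1&0\end{pmatrix},\qquad\text{so that}\quad PD^kP=D^{-k},
\]
and substitute $D(I+\varepsilon P)$ for $a$ and $D$ for $b$. The trace is a polynomial in $\varepsilon$. Its constant term is $\operatorname{tr}D^4$ for both words. The coefficient of $\varepsilon$ is a multiple of $\operatorname{tr}(D^4P)=0$. The coefficient of $\varepsilon^2$ comes from inserting $P$ after both letters $a$: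
\begin{align*}
abab:&\quad \operatorname{tr}(DP\cdot D\cdot DP\cdot D)=\operatorname{tr}(D^2\,PD^2P)=\operatorname{tr}I=2,\\
aabb:&\quad \operatorname{tr}(DP\cdot DP\cdot D\cdot D)=\operatorname{tr}(D^3\,PDP)=\operatorname{tr}D^2=z^2+z^{-2}.
\end{align*}
The two copies of $P$ invert the stretch of the word between them, so the exponent of $z$ records the distance between the two occurrences of $a$. In general the $\varepsilon^2$ term counts pairs of occurrences at each cyclic distance.

\begin{lemma}\label{lem:auto}
Let $w,w'$ be words over $X$ with $\operatorname{tr}w=\operatorname{tr}w'$ for all tuples of real $2\times2$ matrices. Then $|w|_x=|w'|_x$ for every letter $x$, so $|w|=|w'|$, and $R_{w,x}=R_{w',x}$ for every letter $x$.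
\end{lemma}

\begin{proof}
Fix $x$. Substituting $sI$ for $x$ and $I$ for the other letters gives $2s^{|w|_x}=2s^{|w'|_x}$ for all real $s$, so the letter counts agree. Let $n$ be the common length.

Substitute $D(I+\varepsilon P)$ for $x$ and $D$ for every other letter. A term of order $\varepsilon^2$ in the product $w$ arises from a choice of two positions $i<j$ with $w[i]=w[j]=x$, and it is $D^{i+1}PD^{j-i}PD^{n-1-j}$. With $k=j-i$, cyclicity of the trace gives
\[
\operatorname{tr}\big(D^{i+1}PD^{k}PD^{n-1-j}\big)=\operatorname{tr}\big(D^{n-k}\,PD^kP\big)=\operatorname{tr}D^{n-2k}=z^{n-2k}+z^{-(n-2k)} .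
\]
So the coefficient of $\varepsilon^2$ in $\operatorname{tr}w$ is
\[
\sum_{k=1}^{n-1}c(k)\big(z^{n-2k}+z^{-(n-2k)}\big),\qquad c(k)=\#\{0\le i<j<n:\ j-i=k,\ w[i]=w[j]=x\}.
\]
Since $-(n-2k')=n-2k$ exactly when $k'=n-k$, the coefficient of $z^{n-2k}$ is $c(k)+c(n-k)$; when $2k=n$ both summands come from the same term. This number is $R_{w,x}(k)$. Indeed, the positions $i\in\{0,\dots,n-1\}$ counted by $R_{w,x}(k)$ with $i+k<n$ number $c(k)$, and those with $i+k\ge n$ correspond to the pairs $i+k-n<i$ at distance $n-k$, which number $c(n-k)$.

The traces of $w$ and $w'$ agree for all real $\varepsilon$ and all real $z\neq0$, so they agree coefficient by coefficient. Hence $R_{w,x}(k)=R_{w',x}(k)$ for $1\le k\le n-1$, and $R_{w,x}(0)=|w|_x=|w'|_x=R_{w',x}(0)$.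
\end{proof}

By Example~\ref{ex:reversal}, the trace cannot determine the word up to cyclic permutation. It does determine the periodic structure, which is what we need. An integer $k$ is a \emph{period} of a word $w$ of length $n$ if $w[i+k]=w[i]$ for all $i\in\mathbb Z/n$. Three observations:
\begin{enumerate}
\item[(P1)] The periods form a subgroup of $\mathbb Z$ containing $n$, so the greatest common divisor of two periods is a period. If $w=y^r$, then $|y|$ is a period.
\item[(P2)] If $g\ge1$ is a period and $g$ divides $l\le n$, then the prefix of length $l$ of $w$ is the $(l/g)$-th power of the prefix of length $g$. Hence $w$ is primitive if and only if no $k$ with $0<k<n$ is a period: given such a period, apply this with $g=\gcd(k,n)<n$ and $l=n$; the converse is in (P1).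
\item[(P3)] The integer $k$ is a period if and only if $R_{w,x}(k)=|w|_x$ for all $x$, since this equality says that $w[i]=x$ implies $w[i+k]=x$.
\end{enumerate}

\begin{corollary}\label{cor:periods}
Let $d\ge2$. Two $d$-isospectral words have the same length, letter counts, cyclic autocorrelations and periods. In particular, a word that is $d$-isospectral to a primitive word is primitive.
\end{corollary}

\begin{proof}
Substitute block matrices $\operatorname{diag}(Y_i,0)$ with $Y_i$ of size $2\times2$. A word becomes $\operatorname{diag}(w(Y_1,\dots,Y_m),0)$, so the two words have equal traces on all $2\times2$ tuples. Apply Lemma~\ref{lem:auto}, then (P3) and (P2).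
\end{proof}

\begin{proposition}[Descent]\label{prop:descent}
Let $d\ge2$ and let $u,v$ be primitive words. If $\hat u=u^{|v|}$ and $\hat v=v^{|u|}$ are $d$-isospectral, then $|u|=|v|$ and $u,v$ are $d$-isospectral.
\end{proposition}

\begin{proof}
By (P1), $|u|$ is a period of $\hat u$ and $|v|$ is a period of $\hat v$. By Corollary~\ref{cor:periods}, both words have both periods, so $g=\gcd(|u|,|v|)$ is a period of both. The prefix of length $|v|$ of $\hat v$ is $v$, so $v$ is a $(|v|/g)$-th power by (P2), and $g=|v|$ by primitivity. The prefix $u$ of $\hat u$ gives $g=|u|$ in the same way. Thus $\hat u=u^g$ and $\hat v=v^g$, and Lemma~\ref{lem:roots} applies with $r=g$.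
\end{proof}

Both hypotheses are needed. For $u=a$ and $v=aa$ we have $\hat u=\hat v$. For $d=1$, words with equal letter counts are isospectral, so $u=ab$ and $v=aabb$ violate the conclusion.

\section{Real $2\times2$ matrices}\label{sec:two}

In this section $K=\mathbb R$, $d=2$, and the number $m\ge2$ of letters is arbitrary. The eigenvalues of a real $2\times2$ matrix $M$ are either both real, or a non-real conjugate pair, in which case $\rho(M)^2=\det M$.

Suppose first that both products in \eqref{eq:tie} have real eigenvalues. Each then has an eigenvalue $\pm J^N$, with signs that may differ, so their squares share the eigenvalue $J^{2N}$. The next lemma says when this can happen identically.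

\begin{lemma}\label{lem:res2}
Let $w,w'$ be words of the same length $N$. If $\operatorname{Res}(\chi_{w^2},\chi_{w'^2})\equiv0$, then $w$ and $w'$ are $2$-isospectral.
\end{lemma}

\begin{proof}
Here $\Delta=\operatorname{diag}(2,3)$. By Lemma~\ref{lem:base}, on a small ball $\mathcal B$ around $\mathbf A^\circ$ the matrices $w(\mathbf A)$ and $w'(\mathbf A)$ have eigenvalues $\lambda>\mu>0$ and $\lambda'>\mu'>0$. These are real-analytic on $\mathcal B$ by the quadratic formula, because the discriminants $(\lambda-\mu)^2$ and $(\lambda'-\mu')^2$ are positive. On $\mathcal B$ the resultant equals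
\[
(\lambda^2-\lambda'^2)(\lambda^2-\mu'^2)(\mu^2-\lambda'^2)(\mu^2-\mu'^2).
\]
If a product of real-analytic functions vanishes on a connected open set, one factor vanishes there identically. At $\mathbf A^\circ$ the second and third factors are $\pm(9^N-4^N)\ne0$. By positivity, $\lambda=\lambda'$ on $\mathcal B$ or $\mu=\mu'$ on $\mathcal B$.

Multiply the $i$-th matrix of $\mathbf A^\circ$ by a number $s$ close to $1$. Then $\lambda=3^Ns^{|w|_{x_i}}$ and $\lambda'=3^Ns^{|w'|_{x_i}}$, while $\mu=2^Ns^{|w|_{x_i}}$ and $\mu'=2^Ns^{|w'|_{x_i}}$. In either case $|w|_{x_i}=|w'|_{x_i}$ for all $i$. The determinant of a word depends only on its letter counts, so $\lambda\mu=\lambda'\mu'$ on $\mathcal B$. As these numbers are nonzero, each of the equalities $\lambda=\lambda'$ and $\mu=\mu'$ implies the other. So $\chi_w=\chi_{w'}$ on $\mathcal B$, and (F1) applies.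
\end{proof}

When both products have non-real eigenvalues, Example~\ref{ex:rotation} shows that the equality of spectral radii is not enough, and we use maximality. The spectral radius of the product is then governed by the scalars $\det A_i$, and the argument is the one for scalars from the introduction.

\begin{lemma}\label{lem:det}
Let $\mathbf A\in M_2(\mathbb R)^m$ be such that the numbers $|\det A_i|$ are pairwise distinct. If $w$ is a primitive SMP of $\mathbf A$ and $w(\mathbf A)$ has non-real eigenvalues, then $w$ is the one-letter word $x_i$ for which $|\det A_i|$ is largest.
\end{lemma}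

\begin{proof}
Let $J=\operatorname{JSR}(\mathbf A)$. Non-real eigenvalues are nonzero, so $J^{|w|}=\rho(w(\mathbf A))>0$. By \eqref{eq:bounds}, $|\det A_i|\le\rho(A_i)^2\le J^2$ for all $i$. Moreover
\[
1=\frac{\rho(w(\mathbf A))^2}{J^{2|w|}}=\frac{|\det w(\mathbf A)|}{J^{2|w|}}=\prod_{i=1}^m\Big(\frac{|\det A_i|}{J^2}\Big)^{|w|_{x_i}} .
\]
Every factor is at most $1$, so $|\det A_i|=J^2$ for every letter $x_i$ that occurs in $w$. This holds for at most one $i$, namely the one with the largest $|\det A_i|$. So $w$ is a power of $x_i$, and $w=x_i$ by primitivity.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:pairs}, and of Theorem~\ref{thm:general}(a) for $K=\mathbb R$, $d=2$]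
Fix primitive words $u,v$ that are not $2$-isospectral, and consider the polynomials
\begin{gather*}
\Phi=\operatorname{Res}(\chi_{\hat u^2},\chi_{\hat v^2}),\qquad \Psi=\chi_{\hat v^2}(\det\hat u),\qquad \Psi'=\chi_{\hat u^2}(\det\hat v),\\
\Theta=\prod_{i<j}\big((\det A_i)^2-(\det A_j)^2\big).
\end{gather*}
None of them is zero. If $\Phi\equiv0$, then $\hat u,\hat v$ are $2$-isospectral by Lemma~\ref{lem:res2}, hence so are $u,v$ by Proposition~\ref{prop:descent}, contrary to the assumption. At the base point, $\hat u=\hat v=\operatorname{diag}(2^N,3^N)$, so $\Psi=\Psi'=(6^N-4^N)(6^N-9^N)\ne0$. Finally $\Theta\ne0$ at $A_i=iI$.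

Let $\mathbf A$ be a tuple for which both $u$ and $v$ are SMPs, so that \eqref{eq:tie} holds. For $w\in\{u,v\}$ we have $\hat w=w^{N/|w|}$ and $\rho(w(\mathbf A))=J^{|w|}$. If $w(\mathbf A)$ has real eigenvalues, one of them is $\pm J^{|w|}$, and $J^{2N}$ is an eigenvalue of $\hat w(\mathbf A)^2$. If it has non-real eigenvalues, then $\det w(\mathbf A)=J^{2|w|}$, and $\det\hat w(\mathbf A)=J^{2N}$. There are three cases.

If both $u(\mathbf A)$ and $v(\mathbf A)$ have real eigenvalues, then $\chi_{\hat u^2}$ and $\chi_{\hat v^2}$ have the common root $J^{2N}$, so $\Phi(\mathbf A)=0$.

If $u(\mathbf A)$ has non-real and $v(\mathbf A)$ has real eigenvalues, then $\det\hat u(\mathbf A)=J^{2N}$ is a root of $\chi_{\hat v^2}$, so $\Psi(\mathbf A)=0$. With the roles exchanged, $\Psi'(\mathbf A)=0$.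

If both have non-real eigenvalues, then $\Theta(\mathbf A)=0$. Otherwise Lemma~\ref{lem:det} would give $u=v$, while $u$ and $v$ are not isospectral.

So $\mathbf A$ lies in the proper algebraic set $\{\Phi\Psi\Psi'\Theta=0\}$, which depends only on $u$ and $v$. Let $E$ be the union of these sets over the countably many pairs $(u,v)$. It is Lebesgue null by (F2). Theorem~\ref{thm:pairs} is the case $m=2$.
\end{proof}

\section{Irreducibility of characteristic polynomials of words}\label{sec:irr}

For $d\ge3$, knowing one eigenvalue and the determinant no longer gives the spectrum, so the proof of Lemma~\ref{lem:res2} breaks down. The substitute is irreducibility: two monic irreducible polynomials over a field that have a common factor of positive degree are equal.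

The idea is visible for a single $2\times2$ matrix $A$. Suppose that $t^2-(\operatorname{tr}A)t+\det A$ had a factor $t-f(A)$ with $f$ a polynomial. Conjugation permutes the two factors, and since $GL_2(\mathbb C)$ is connected it fixes each of them, so $f$ is invariant under conjugation. On diagonal matrices $f(\operatorname{diag}(z_1,z_2))$ would be $z_1$ or $z_2$, which is not invariant under the exchange of $z_1$ and $z_2$; but this exchange is a conjugation. The general statement follows the same lines.

\begin{lemma}\label{lem:irr}
Let $V$ be a finite-dimensional complex vector space on which a connected topological group $H$ acts continuously by linear maps. Let $f(t;\xi)\in\mathbb C[V][t]$ be monic in $t$, with $f(t;h\xi)=f(t;\xi)$ for all $h\in H$. Suppose that a subgroup $\Gamma\subset H$ acts linearly on $\mathbb C^k$, that $\theta:\mathbb C^k\to V$ is a linear map with $\theta(\gamma z)=\gamma\theta(z)$ for $\gamma\in\Gamma$, and that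
\[
f(t;\theta(z))=\prod_{s=1}^{l}\big(t-\mu_s(z)\big),
\]
where $\mu_1,\dots,\mu_l$ are distinct polynomials such that for all $s,s'$ there is $\gamma\in\Gamma$ with $\mu_s\circ\gamma=\mu_{s'}$. Then $f$ is irreducible over $\mathbb C(V)$.
\end{lemma}

\begin{proof}
The ring $\mathbb C[V]$ has unique factorization, so by Gauss's lemma every monic factor of $f$ over $\mathbb C(V)$ lies in $\mathbb C[V][t]$. There are finitely many such factors. Let $G$ be one of positive degree, and $f=GG'$. For $h\in H$ we have $f(t;\xi)=f(t;h\xi)=G(t;h\xi)\,G'(t;h\xi)$, so $G(t;h\xi)$ is again one of the finitely many monic factors. For fixed $\xi$, each coefficient of $G(t;h\xi)$ is thus a continuous function of $h\in H$ with finitely many values. It is constant because $H$ is connected. So $G(t;h\xi)=G(t;\xi)$.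

The monic polynomial $G(t;\theta(z))$ divides $\prod_s(t-\mu_s(z))$ in $\mathbb C[z][t]$, so by unique factorization it equals $\prod_{s\in T}(t-\mu_s(z))$ for a nonempty set $T$ of indices. For $\gamma\in\Gamma$,
\[
\prod_{s\in T}\big(t-\mu_s(\gamma z)\big)=G(t;\theta(\gamma z))=G(t;\gamma\theta(z))=G(t;\theta(z))=\prod_{s\in T}\big(t-\mu_s(z)\big).
\]
So $\{\mu_s:s\in T\}$ is stable under composition with elements of $\Gamma$, and by transitivity it contains every $\mu_s$. As the $\mu_s$ are distinct, $|T|=l$. Then $G$ has the degree of $f$, and $G=f$.
\end{proof}

\begin{corollary}\label{cor:irr}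
Let $d\ge 2$ and let $w$ be a word. The polynomials $\chi_{w(\mathbf A)}$ and $\chi_{\wedge^2w(\mathbf A)}$ are irreducible over $\mathbb C(\mathcal M_{\mathbb C})$, and $\chi_{w(\mathbf A)\otimes w(\mathbf A')}$ is irreducible over $\mathbb C(\mathcal M_{\mathbb C}\times\mathcal M_{\mathbb C})$.
\end{corollary}

\begin{proof}
Let $n=|w|$. The group $H=GL_d(\mathbb C)$ is connected: the complex line through $I$ and $h$ contains only finitely many singular matrices, so it contains a path from $I$ to $h$ that avoids them. Let $H$ act on $\mathcal M_{\mathbb C}$ by simultaneous conjugation. Then $w(h\mathbf A)=h\,w(\mathbf A)\,h^{-1}$, and $\wedge^2w(h\mathbf A)$ is the conjugate of $\wedge^2w(\mathbf A)$ by $\wedge^2h$, so the first two polynomials are invariant. Let $\theta(z)$ be the tuple with all matrices equal to $\operatorname{diag}(z_1,\dots,z_d)$, and let $\Gamma$ be the group of permutation matrices, acting on $\mathbb C^d$ by matrix multiplication; then $\operatorname{diag}(\gamma z)=\gamma\operatorname{diag}(z)\gamma^{-1}$. Since $w(\theta(z))=\operatorname{diag}(z_1^n,\dots,z_d^n)$, the roots are the monomials $z_i^n$ in the first case and $z_i^nz_j^n$, $i<j$, in the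 second. They are distinct and transitively permuted by $\Gamma$.

For the third polynomial let $H\times H$ act factor by factor; the pair $(h,h')$ conjugates $w(\mathbf A)\otimes w(\mathbf A')$ by $h\otimes h'$. With the map $(z,z')\mapsto(\theta(z),\theta(z'))$ and the group $\Gamma\times\Gamma$, the roots are the $d^2$ distinct monomials $z_i^n(z'_j)^n$, which are transitively permuted.
\end{proof}

\section{Higher dimensions and complex matrices}\label{sec:higher}

For a real $d\times d$ matrix with a non-real eigenvalue $\lambda$ of maximal modulus, $\rho^2=\lambda\bar\lambda$ is an eigenvalue of the exterior square. For $d=2$ the exterior square is the determinant, which forgets the order of the letters; for instance $abab$ and $aabb$ have the same determinant. For $d\ge3$ nothing is lost.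

\begin{lemma}\label{lem:wedge}
Let $d\ge3$ and let $w,w'$ be words of the same length $N$. If $\chi_{\wedge^2w}\equiv\chi_{\wedge^2w'}$, then $\chi_w\equiv\chi_{w'}$.
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:base} with $\delta$ so small that, on a ball around $\mathbf A^\circ$, the eigenvalues $\lambda_i$ of $w(\mathbf A)$ and $\lambda'_i$ of $w'(\mathbf A)$ are positive and both $\lambda_i\lambda_j$ and $\lambda'_i\lambda'_j$ are within $1/2$ of $(p_ip_j)^N$ for all $i<j$. By hypothesis each $\lambda_i\lambda_j$ equals some $\lambda'_k\lambda'_l$ with $k<l$. Then the integers $(p_ip_j)^N$ and $(p_kp_l)^N$ differ by less than $1$, so they are equal, and $(i,j)=(k,l)$ because the $p_i$ are distinct primes. Thus $\lambda_i\lambda_j=\lambda'_i\lambda'_j$ for all $i\ne j$. Given $i$, choose $j,l$ with $i,j,l$ distinct, which is possible as $d\ge3$. Then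
\[
\lambda_i^2=\frac{(\lambda_i\lambda_j)(\lambda_i\lambda_l)}{\lambda_j\lambda_l}=\frac{(\lambda'_i\lambda'_j)(\lambda'_i\lambda'_l)}{\lambda'_j\lambda'_l}=(\lambda'_i)^2 ,
\]
so $\lambda_i=\lambda'_i$ by positivity. Hence $\chi_w=\chi_{w'}$ on the ball, and (F1) applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(a) in the remaining cases]
Fix primitive words $u,v$ that are not $d$-isospectral. By Proposition~\ref{prop:descent},
\begin{equation}\label{eq:notiso}
\chi_{\hat u}\not\equiv\chi_{\hat v}.
\end{equation}
We show that every tuple $\mathbf A$ satisfying \eqref{eq:tie} lies in one of finitely many proper algebraic sets that depend only on $u$ and $v$. The union of these sets over all pairs $(u,v)$ is the set $E$.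

\emph{The case $K=\mathbb R$, $d\ge3$.} For $w\in\{u,v\}$ choose an eigenvalue $\lambda$ of $\hat w(\mathbf A)$ with $|\lambda|=J^N$. If $\lambda$ is real, then $J^{2N}=\lambda^2$ is an eigenvalue of $\hat w(\mathbf A)^2$. If not, then $\bar\lambda\neq\lambda$ is also an eigenvalue of the real matrix $\hat w(\mathbf A)$, and $J^{2N}=\lambda\bar\lambda$ is an eigenvalue of $\wedge^2\hat w(\mathbf A)$. So $\mathbf A$ is a zero of one of the four real polynomials
\[
\operatorname{Res}(\chi_F,\chi_{F'}),\qquad F\in\{\hat u^2,\wedge^2\hat u\},\quad F'\in\{\hat v^2,\wedge^2\hat v\},
\]
and it remains to see that none of them vanishes identically.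

If one of $F,F'$ is a square and the other an exterior square, evaluate at $\mathbf A^\circ$. The roots are the numbers $p_i^{2N}$ for one polynomial and $(p_jp_l)^N$, $j<l$, for the other. No number is in both lists, by unique factorization of integers, so the resultant is nonzero at $\mathbf A^\circ$.

In the other two cases, suppose that the resultant vanishes identically. By (F4), $\chi_F$ and $\chi_{F'}$ have a common factor of positive degree over $\mathbb C(\mathcal M_{\mathbb C})$. They are monic, and irreducible by Corollary~\ref{cor:irr} (applied to the words $\hat u^2,\hat v^2$, or to the exterior squares of $\hat u,\hat v$), so $\chi_F\equiv\chi_{F'}$. Lemma~\ref{lem:roots} with $r=2$ for the squares, or Lemma~\ref{lem:wedge} for the exterior squares, gives $\chi_{\hat u}\equiv\chi_{\hat v}$, contrary to \eqref{eq:notiso}.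

\emph{The case $K=\mathbb C$, $d\ge2$.} Now $\bar\lambda$ need not be an eigenvalue of the same matrix, but it is an eigenvalue of the conjugate matrix. Let $\bar{\mathbf A}$ be the entrywise conjugate of $\mathbf A$. For $w\in\{u,v\}$ let $\lambda$ be an eigenvalue of $\hat w(\mathbf A)$ with $|\lambda|=J^N$. Then $\bar\lambda$ is an eigenvalue of $\hat w(\bar{\mathbf A})=\overline{\hat w(\mathbf A)}$, so $J^{2N}$ is an eigenvalue of $\hat w(\mathbf A)\otimes\hat w(\bar{\mathbf A})$. Therefore $Q(\mathbf A,\bar{\mathbf A})=0$, where
\[
Q(\mathbf A,\mathbf A')=\operatorname{Res}\big(\chi_{\hat u(\mathbf A)\otimes\hat u(\mathbf A')},\ \chi_{\hat v(\mathbf A)\otimes\hat v(\mathbf A')}\big)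
\]
is a polynomial on $\mathcal M_{\mathbb C}\times\mathcal M_{\mathbb C}$, in which $\mathbf A$ and $\mathbf A'$ are independent variables.

Suppose $Q\equiv0$. By (F4) and Corollary~\ref{cor:irr}, the two characteristic polynomials are equal. Setting all matrices of $\mathbf A'$ equal to $I$ gives $\chi_{\hat u}^{\,d}\equiv\chi_{\hat v}^{\,d}$. By unique factorization of monic polynomials, $\chi_{\hat u}\equiv\chi_{\hat v}$, contrary to \eqref{eq:notiso}. So $Q\not\equiv0$.

The substitution $(\mathbf B,\mathbf C)\mapsto(\mathbf B+i\mathbf C,\mathbf B-i\mathbf C)$ is an invertible complex-linear map of $\mathcal M_{\mathbb C}\times\mathcal M_{\mathbb C}$, so $Q(\mathbf B+i\mathbf C,\mathbf B-i\mathbf C)$ is a nonzero polynomial in $(\mathbf B,\mathbf C)$. For real $\mathbf B,\mathbf C$ and $\mathbf A=\mathbf B+i\mathbf C$ it equals $Q(\mathbf A,\bar{\mathbf A})$. By (F1), $\{Q(\mathbf A,\bar{\mathbf A})=0\}$ is a proper real algebraic subset of $\mathcal M_{\mathbb C}$.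
\end{proof}

\begin{remark}
In this section only the equality $\rho(\hat u(\mathbf A))=\rho(\hat v(\mathbf A))$ was used, and not the fact that the common value is $\operatorname{JSR}(\mathbf A)^N$. In the proof of part (a), maximality beyond that equality enters only through Lemma~\ref{lem:det}, that is, for real $2\times2$ matrices.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:general}(b)]
Let $\mathbf A\notin E$ have a primitive SMP $w$. By (a), every primitive SMP lies in the $d$-isospectrality class of $w$. Conversely, by Corollary~\ref{cor:periods} every word in this class is primitive and has the same length, letter counts and autocorrelations as $w$. It also has the same spectral radius at $\mathbf A$, so it is an SMP. The class is finite because there are finitely many words of length $|w|$.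
\end{proof}

\section{The codimension is exactly one}\label{sec:codim}

For scalars, ties occur on the hypersurface $|A|=|B|$. To find a similar hypersurface for matrices, we take two matrices close to rank-one projections onto different coordinate axes. Each nearly annihilates the direction that the other preserves, and a norm adapted to the two directions will make the bounds in \eqref{eq:bounds} coincide.

\begin{proof}[Proof of Theorem~\ref{thm:general}(c)]
Let $n=\dim_{\mathbb R}\mathcal M_K$. The set in question is contained in $E$ by (a), so its dimension is at most $n-1$ by (F2). For the lower bound we show that it contains a nonempty smooth hypersurface.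

Let $e_1,\dots,e_d$ be the standard basis and $\mathbf A^\ast=(e_1e_1^T,\,e_2e_2^T,\,0,\dots,0)$. The number $1$ is a simple root of the characteristic polynomial $t^{d-1}(t-1)$ of $e_1e_1^T$ and of $e_2e_2^T$. By the implicit function theorem over $K$, for $\mathbf A$ near $\mathbf A^\ast$ the matrix $A_1$ has a unique eigenvalue $\alpha\in K$ near $1$, the matrix $A_2$ has a unique eigenvalue $\beta\in K$ near $1$, and both depend analytically on $\mathbf A$. Let $v_1$ be the first column of the adjugate of $\alpha I-A_1$, and $v_2$ the second column of the adjugate of $\beta I-A_2$. Since $M\operatorname{adj}(M)=(\det M)I$, we have $A_1v_1=\alpha v_1$ and $A_2v_2=\beta v_2$. At $\mathbf A^\ast$ the adjugate of $I-e_ie_i^T$ is $e_ie_i^T$, so $v_1=e_1$ and $v_2=e_2$ there. Hence the matrix $G$ with columns $v_1,v_2,e_3,\dots,e_d$ depends continuously on $\mathbf A$ and equals $I$ at $\mathbf A^\ast$.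

Consider the norm $\|\xi\|=\|G^{-1}\xi\|_1$ on $K^d$, the $\ell^1$ norm with respect to the basis $(v_1,v_2,e_3,\dots,e_d)$. The operator norm of a matrix $A$ is then the largest $\ell^1$ norm of a column of $G^{-1}AG$. The first column of $G^{-1}A_1G$ is $\alpha e_1$, and the second column of $G^{-1}A_2G$ is $\beta e_2$. All other columns of the matrices $G^{-1}A_iG$, $1\le i\le m$, vanish at $\mathbf A^\ast$. Choose a neighborhood $\mathcal N$ of $\mathbf A^\ast$ on which these other columns have $\ell^1$ norm less than $1/2$ and $|\alpha|,|\beta|>1/2$. On $\mathcal N$,
\[
\|A_1\|=|\alpha|,\qquad \|A_2\|=|\beta|,\qquad \|A_i\|<1/2\quad(i\ge3).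
\]

The function $\varphi=\log|\alpha|-\log|\beta|$ is real-analytic on $\mathcal N$ and vanishes at $\mathbf A^\ast$. Replacing $A_1$ by $e^sA_1$, with $s$ real and small, multiplies $\alpha$ by $e^s$ and adds $s$ to $\varphi$, so the differential of $\varphi$ vanishes nowhere on $\mathcal N$. Thus $\{\varphi=0\}$ is a nonempty real-analytic hypersurface. At a point of it put $r=|\alpha|=|\beta|$. By \eqref{eq:bounds},
\[
r\le\rho(A_i)\le\operatorname{JSR}(\mathbf A)\le\max_j\|A_j\|=r\qquad(i=1,2).
\]
So the primitive words $x_1$ and $x_2$ are both SMPs. They are not $d$-isospectral, because their letter counts differ (Corollary~\ref{cor:periods}). Hence the set in (c) contains a hypersurface, which has Hausdorff dimension $n-1$.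
\end{proof}

\begin{thebibliography}{9}
\bibitem{BL} Jairo Bochi and Piotr Laskawiec, \emph{Spectrum maximizing products are not generically unique}, arXiv:2301.12574 (2023).
\end{thebibliography}
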